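\title{The $\mathrm{v}$-numbers of ideals with linear powers}

\begin{abstract}
The $\mathrm{v}$-number of a graded ideal $J$ in a polynomial ring is the least degree of a form $f$ such that $(J:f)$ is prime. For every nonzero proper graded ideal $I$ one has $\mathrm{v}(I^k)\ge\alpha(I)k-c(I)$, where $\alpha$ denotes initial degree and $c(I)$ is the largest initial degree of an associated prime of $I$. It was conjectured that equality holds for all $k$ when all powers of $I$ have linear resolutions. We disprove this over every field, with four cubics in six variables for which equality fails for every $k$. For all $1\le s\le c$ with $c\ge 2$ we construct an ideal with linear powers, $c(I)=c$ and $\mathrm{v}(I^k)=\alpha(I)k-s$ for all $k$. Finally, the conjecture holds for all ideals with linear powers in $n$ variables over $K$ exactly when $n\le 2$, or $n=3$ and $K$ is algebraically closed or real closed.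
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The $\mathrm{v}$-number}
Let $K$ be a field, let $S=K[x_1,\dots,x_n]=\bigoplus_{d\ge0}S_d$ be the standard graded polynomial ring, and let $\mathfrak m=(x_1,\dots,x_n)$. A \emph{form} is a homogeneous polynomial. For a proper graded ideal $J$, let $\operatorname{Ass}(J)$ be the set of associated primes of $S/J$, that is, of primes of the shape $(J:f)=\{h\in S\mid hf\in J\}$. This is a finite nonempty set of graded primes, it contains the minimal primes of $J$, and for each of its members $f$ can be chosen to be a form. We call a form $f$ with $(J:f)=\mathfrak p$ a \emph{witness} for $\mathfrak p$. The \emph{$\mathrm v$-number} of $J$ is the least degree of a witness: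
\[
\mathrm v(J)=\min\{d\ge0\mid (J:f)=\mathfrak p \text{ for some } f\in S_d \text{ and } \mathfrak p\in\operatorname{Ass}(J)\}.
\]
A witness for $\mathfrak p$ generates a shifted copy of $S/\mathfrak p$ inside $S/J$, so $\mathrm v(J)=0$ exactly when $J$ is prime. If $J$ is radical with minimal primes $\mathfrak p_1,\dots,\mathfrak p_r$, then $(J:f)$ is the intersection of those $\mathfrak p_i$ that do not contain $f$; a witness for $\mathfrak p_1$ is then a form that vanishes on every component except the first.

For a nonzero graded ideal $J$ let $\alpha(J)$ be its \emph{initial degree}, the least degree of a nonzero form in $J$. For a nonzero proper graded ideal $I$ put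
\[
c(I)=\max\{\alpha(\mathfrak p)\mid \mathfrak p\in\operatorname{Ass}(I)\}.
\]
These two numbers bound the $\mathrm v$-numbers of all powers of $I$ from below.

\begin{lemma}\label{lem:lower}
Let $I$ be a nonzero proper graded ideal and $k\ge1$. Then $\alpha(I^k)=\alpha(I)k$, both $c(I)$ and $c(I^k)$ equal the largest initial degree of a minimal prime of $I$, and
\[
\mathrm v(I^k)\ge\alpha(I)k-c(I).
\]
\end{lemma}

\begin{proof}
The ideal $I^k$ is generated in degrees $\ge\alpha(I)k$ and contains the $k$-th power of a nonzero form of degree $\alpha(I)$. The ideals $I$ and $I^k$ have the same minimal primes, and these are associated to both. Every $\mathfrak q\in\operatorname{Ass}(I^k)$ contains one of them, say $\mathfrak q'$, and then $\alpha(\mathfrak q)\le\alpha(\mathfrak q')$; this gives the statement on $c(I^k)$ for every $k$, including $k=1$. If $f$ is a witness for $\mathfrak q\in\operatorname{Ass}(I^k)$ and $0\ne g\in\mathfrak q$ has degree $\alpha(\mathfrak q)$, then $0\ne fg\in I^k$, so $\deg f\ge\alpha(I)k-\alpha(\mathfrak q)\ge\alpha(I)k-c(I)$.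
\end{proof}

For primes of height one, witnesses of the degree allowed by this proof are easy to write down.

\begin{lemma}\label{lem:heightone}
Let $F$ be an irreducible form, $G$ a nonzero form divisible by $F$, and $L$ a nonzero graded ideal \textup{(}$L=S$ is allowed\textup{)} that contains a form $l$ of degree $\alpha(L)$ with $F\nmid l$. Put $I=GL$. Then $(I^k:G^kl^k/F)=(F)$, and hence $\mathrm v(I^k)\le\alpha(I)k-\deg F$, for all $k\ge1$.
\end{lemma}

\begin{proof}
Let $f=G^kl^k/F$, a form of degree $(\deg G+\alpha(L))k-\deg F=\alpha(I)k-\deg F$. We have $Ff=G^kl^k\in I^k$. Conversely, if $hf=G^km$ with $m\in L^k$, then $hl^k=Fm$, and $F\mid h$ because $F$ is prime and $F\nmid l$.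
\end{proof}

The bound of Lemma~\ref{lem:lower} is attained in the two simplest families. If $I=(G)$ is principal, its associated primes are generated by the irreducible factors of $G$, and Lemma~\ref{lem:heightone} with $L=S$, $l=1$ and $F$ a factor of largest degree gives equality for all $k$. If $I=\mathfrak m^d$, then $c(I)=1$ and $(\mathfrak m^{dk}:x_1^{dk-1})=\mathfrak m$, so equality holds again.

\subsection*{The conjecture and the results}
A nonzero graded ideal $J$ has a \emph{$\delta$-linear resolution} if the $i$-th module in its minimal graded free resolution is generated in degree $\delta+i$ for every $i\ge0$; then $J$ is generated in degree $\delta=\alpha(J)$. An ideal $I$ has \emph{linear powers} if $I^k$ has a linear resolution for every $k\ge1$. Principal ideals and powers of $\mathfrak m$ have linear powers. There is a further reason to expect linear resolutions to force equality in Lemma~\ref{lem:lower}: if $J$ has a $\delta$-linear resolution and $\mathfrak m\in\operatorname{Ass}(J)$, then $\mathfrak m$ has a witness of degree $\delta-1=\alpha(J)-\alpha(\mathfrak m)$ (Lemma~\ref{lem:witness}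 below). This paper is about the following conjecture from the work of Biswas, Mandal and Saha \cite{BMS}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $I\subset S$ be a nonzero proper graded ideal with linear powers. Then $\mathrm v(I^k)=\alpha(I)k-c(I)$ for all $k\ge1$.}
\medskip

The Conjecture is false over every field, and it can fail for all $k$ at once.

\begin{theorem}\label{thm:A}
Let $K$ be any field, $S=K[a_1,b_1,a_2,b_2,a_3,b_3]$, $p_{ij}=a_ib_j-a_jb_i$, and
\[
I=(a_1p_{23},\;b_1p_{23},\;a_3p_{12},\;b_3p_{12}).
\]
Then $I$ has linear powers, $\alpha(I)=3$, $c(I)=2$, and $\mathrm v(I^k)=3k-1$ for all $k\ge1$. The Conjecture predicts $3k-2$, so it fails for every $k$.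
\end{theorem}

The gap between the true and the predicted value is unbounded.

\begin{theorem}\label{thm:B}
For every field $K$ and all integers $1\le s\le c$ with $c\ge2$, there is an ideal $I$ with linear powers in a polynomial ring over $K$ such that $c(I)=c$ and $\mathrm v(I^k)=\alpha(I)k-s$ for all $k\ge1$.
\end{theorem}

In few variables the answer depends on the field.

\begin{theorem}\label{thm:C}
The Conjecture holds for all nonzero proper graded ideals with linear powers in $K[x_1,\dots,x_n]$ if and only if either $n\le2$, or $n=3$ and $K$ is algebraically closed or real closed.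
\end{theorem}

All counterexamples rest on one observation. Equality in Lemma~\ref{lem:lower} needs a witness of degree $\alpha(I)k-c(I)$ for a prime $\mathfrak q$ of initial degree $c(I)$. But such a witness must also vanish, to the appropriate order, along the components of $I^k$ whose primes do not contain $\mathfrak q$. For a principal ideal the two demands ask for the same degree; for components of height two the second demand can be the larger one. The cheap witnesses then belong to primes containing a linear form, and they give only $\alpha(I)k-1$. Section~\ref{sec:cubics} shows this on the first power of the four cubics, and Section~\ref{sec:powers} treats all powers. What remains is to have linear powers at the same time. For this we use ideals of maximal minors whose Rees algebras are complete intersections (Section~\ref{sec:rees}, which ends with the proof of Theorem~\ref{thm:A}). Section~\ref{sec:planes} builds such ideals from arrangements of planes and proves Theorem~\ref{thm:B}; Section~\ref{sec:few} proves Theorem~\ref{thm:C}.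

\section{Four cubics: the first power}\label{sec:cubics}

Let $a_1,b_1,a_2,b_2,a_3,b_3$ be linear forms in a polynomial ring $S$ over $K$. Put $P_i=(a_i,b_i)$, $p_{ij}=a_ib_j-a_jb_i$, and
\begin{equation}\label{eq:cubics}
I=(a_1p_{23},\;b_1p_{23},\;a_3p_{12},\;b_3p_{12}).
\end{equation}
Two choices matter to us.
\begin{itemize}
\item[(G)] The six forms are the variables of $S$. This is the ideal of Theorem~\ref{thm:A}.
\item[(T)] $S=K[x_0,\dots,x_{n-1}]$ with $n\ge4$, and $(a_1,b_1)=(x_0,x_1)$, $(a_2,b_2)=(x_1,x_2)$, $(a_3,b_3)=(x_2,x_3)$. Then $p_{12}=x_0x_2-x_1^2$, $p_{13}=x_0x_3-x_1x_2$ and $p_{23}=x_1x_3-x_2^2$ are the equations of the twisted cubic. This ideal will settle the case $n\ge4$ of Theorem~\ref{thm:C}.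
\end{itemize}
The definition of $I$ is more symmetric than it looks. Expanding the products gives
\[
a_1p_{23}+a_3p_{12}=a_1a_2b_3-a_2a_3b_1=a_2p_{13},\qquad
b_1p_{23}+b_3p_{12}=a_1b_2b_3-a_3b_1b_2=b_2p_{13},
\]
and $p_{ij}\in P_i\cap P_j$. Therefore
\begin{equation}\label{eq:incl}
P_1p_{23}+P_2p_{13}+P_3p_{12}\subset I\subset P_1\cap P_2\cap P_3\cap(p_{12},p_{13},p_{23}).
\end{equation}
The first inclusion shows that
\begin{equation}\label{eq:dich}
\text{a prime containing $I$ contains some $P_i$, or contains $p_{12},p_{13},p_{23}$.}
\end{equation}
So in case (G) the zero set of $I$ consists of triples of plane vectors $(a_i,b_i)$ such that one vector is zero or all three lie on a line: three linear spaces of codimension two, and the cone of $2\times3$ matrices of rank at most one, which lies in no hyperplane.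

\begin{proposition}\label{prop:first}
In cases \textup{(G)} and \textup{(T)}, $\alpha(I)=3$, $c(I)=2$ and $\mathrm v(I)=2$.
\end{proposition}

\begin{proof}
In both cases $a_1,b_1,a_3,b_3$ are distinct variables, so $P_1$ and $P_3$ are primes and $P_1\cap P_3$ contains no nonzero linear form. Moreover $p_{23}\notin P_1$ and $p_{12}\notin P_3$: in case (G) the nonzero quadric $p_{23}$ does not involve $a_1,b_1$ and $p_{12}$ does not involve $a_3,b_3$; in case (T), $p_{23}\equiv-x_2^2$ modulo $P_1$ and $p_{12}\equiv-x_1^2$ modulo $P_3$. In particular $I$ is generated by nonzero cubics and $\alpha(I)=3$.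

By \eqref{eq:dich}, every prime containing $I$ has initial degree at most $2$. To find a minimal prime without linear forms, parametrize the locus $p_{12}=p_{13}=p_{23}=0$. In case (G) let $\mathfrak q_0$ be the kernel of the map $S\to K[\sigma,\tau,t_1,t_2,t_3]$ with $a_i\mapsto\sigma t_i$, $b_i\mapsto\tau t_i$. In case (T) let $\mathfrak q_0$ be the kernel of the map $S\to K[\sigma,\tau,x_4,\dots,x_{n-1}]$ with $x_i\mapsto\sigma^{3-i}\tau^i$ for $i\le3$ and $x_i\mapsto x_i$ for $i\ge4$. In both cases $(a_i,b_i)\mapsto(\sigma m_i,\tau m_i)$ for monomials $m_i$, so the prime $\mathfrak q_0$ contains the $p_{ij}$ and hence $I$. The variables map to distinct monomials, so $\mathfrak q_0$ contains no nonzero linear form, and neither does a minimal prime of $I$ contained in $\mathfrak q_0$. Thus $c(I)=2$.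

Lemma~\ref{lem:lower} gives $\mathrm v(I)\ge1$. Suppose that a linear form $f$ is a witness for $\mathfrak q\in\operatorname{Ass}(I)$. Since $I$ contains no nonzero quadric, $\mathfrak q$ contains no nonzero linear form, and so $p_{12},p_{23}\in\mathfrak q$ by \eqref{eq:dich}. From $fp_{23}\in I\subset P_1$ we get $f\in P_1$, and from $fp_{12}\in I\subset P_3$ we get $f\in P_3$. Hence $f=0$, which is not a witness, and $\mathrm v(I)\ge2$. Finally $(I:p_{23})=P_1$, because $P_1p_{23}\subset I\subset P_1$ and $p_{23}\notin P_1$.
\end{proof}

\section{Orders of vanishing: all powers}\label{sec:powers}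

For the power $I^k$, membership in $P_i$ has to be replaced by membership in $P_i^k$. When the pairs $(a_i,b_i)$ are disjoint sets of variables, the orders of vanishing along the $P_i$ add up to a lower bound for the degree. This fails in case (T), where the pairs overlap, but there we need only $k=1$. We state the result for any number of pairs, since Theorem~\ref{thm:B} needs it.

\begin{lemma}\label{lem:ord}
Let $d\ge2$, $S=K[a_1,b_1,\dots,a_d,b_d]$ and $P_i=(a_i,b_i)$. Let $I\subset P_1\cap\dots\cap P_d$ be a graded ideal, and let $F_1,\dots,F_d$ be forms of degree $d-1$ with $F_i\notin P_i$ and $P_iF_i\subset I$ for all $i$. Let $k\ge1$.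
\begin{itemize}
\item[(a)] $\alpha(I)=d$ and $c(I)\le d-1$.
\item[(b)] If $\mathfrak q\supseteq I$ is a prime and $f\ne0$ is a form with $f\mathfrak q\subset I^k$, then $\deg f\ge dk-1$.
\item[(c)] $(I^k:a_1^{k-1}F_1^k)=P_1$, and $\mathrm v(I^k)=dk-1$.
\end{itemize}
\end{lemma}

\begin{proof}
For $0\ne f\in S$ let $\operatorname{ord}_i(f)$ be the least degree in $a_i,b_i$ of a monomial of $f$; thus $f\in P_i^m$ if and only if $\operatorname{ord}_i(f)\ge m$. The product of the parts of lowest degree in $a_i,b_i$ of two nonzero polynomials is nonzero, so $\operatorname{ord}_i(fg)=\operatorname{ord}_i(f)+\operatorname{ord}_i(g)$. If $f$ is a form, any one monomial of $f$ shows that $\deg f\ge\sum_i\operatorname{ord}_i(f)$. The hypotheses give $\operatorname{ord}_i(F_i)=0$, and $\operatorname{ord}_i(g)\ge k$ for $0\ne g\in I^k\subset P_i^k$.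

(a) A nonzero form in $I$ has all orders $\ge1$, hence degree $\ge d$, and $0\ne a_1F_1\in I$ has degree $d$. Since $P_iF_i\subset I$, a prime containing $I$ contains some $P_i$ or contains all of $F_1,\dots,F_d$; in either case its initial degree is at most $d-1$.

(b) If $P_i\subset\mathfrak q$ for some $i$, then $0\ne fa_i\in I^k$, and $\deg f+1\ge\alpha(I^k)=dk$. Otherwise $F_i\in\mathfrak q$ for all $i$, so $\operatorname{ord}_i(f)=\operatorname{ord}_i(fF_i)\ge k$ for all $i$, and $\deg f\ge dk$.

(c) Let $f=a_1^{k-1}F_1^k$, of degree $k-1+(d-1)k=dk-1$. Then $P_1f=P_1F_1\cdot(a_1F_1)^{k-1}\subset I^k$. If $0\ne h$ and $hf\in I^k$, then $k\le\operatorname{ord}_1(hf)=\operatorname{ord}_1(h)+k-1$, so $h\in P_1$. Thus $f$ is a witness for the prime $P_1$, and (b) shows that no witness has smaller degree.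
\end{proof}

The proof of (b) shows how badly the expectation behind the Conjecture fails: a prime of initial degree at least $2$ contains no $P_i$, so its witnesses have degree at least $\alpha(I)k$.

\section{Linear powers from Rees algebras}\label{sec:rees}

We have to produce linear resolutions for infinitely many ideals $I^k$. The Rees algebra $S[It]=\bigoplus_{k\ge0}I^kt^k\subset S[t]$ contains all powers as graded pieces, so one resolution of $S[It]$ resolves every $I^k$. The simplest instance is $I=(x_1,x_2)\subset S=K[x_1,x_2]$, where $S[It]=S[T_1,T_2]/(L)$ with $L=x_2T_1-x_1T_2$; the part of degree $k$ in $T$ of the sequence $0\to S[T]\xrightarrow{L}S[T]\to S[It]\to0$ is the resolution $0\to S(-1)^k\to S^{k+1}\to I^k(k)\to0$. The next lemma is the same argument with $d$ equations in place of one.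

\begin{lemma}\label{lem:rees}
Let $M$ be a $d\times(d+1)$ matrix of linear forms of $S=K[x_1,\dots,x_n]$. Let $\Delta_j$ be $(-1)^j$ times the minor obtained by deleting column $j$, and assume $I=(\Delta_1,\dots,\Delta_{d+1})\ne0$. Put $L_i=\sum_jM_{ij}T_j\in S[T]=S[T_1,\dots,T_{d+1}]$. If $L_1,\dots,L_d$ is a regular sequence and $S[T]/(L_1,\dots,L_d)$ is a domain, then $I$ has linear powers and $\alpha(I)=d$.
\end{lemma}

\begin{proof}
The sum $\sum_jM_{ij}\Delta_j$ is, up to sign, the determinant of $M$ with row $i$ repeated, so it vanishes. Hence $T_j\mapsto\Delta_jt$ induces a surjection $S[T]/(L_1,\dots,L_d)\to S[It]$ of finitely generated $K$-algebras that are domains. The source has dimension $n+(d+1)-d=n+1$. The target has the same fraction field as $S[t]$ because $I\ne0$, so its dimension, which is the transcendence degree of that field, is also $n+1$. A quotient of an affine domain by a nonzero ideal has smaller dimension, so the map is an isomorphism.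

Bigrade $S[T]$ by $\deg x_i=(1,0)$ and $\deg T_j=(0,1)$. Each $L_i$ has bidegree $(1,1)$, and the piece of $S[It]$ of bidegree $(j,k)$ is $(I^k)_{dk+j}$. The Koszul complex of the regular sequence $L_1,\dots,L_d$ is a resolution of $S[It]$ with $i$-th term $\bigwedge^iK^d\otimes_KS[T](-i,-i)$. Its part of degree $k$ in $T$ is an exact complex of graded $S$-modules
\[
\cdots\to S(-i)\otimes_K\textstyle\bigwedge^iK^d\otimes_KK[T]_{k-i}\to\cdots\to S\otimes_KK[T]_k\to I^k(dk)\to0 .
\]
The $i$-th term is free and generated in degree $i$. So all differentials have linear entries, the resolution is minimal, and $I^k$ has a $dk$-linear resolution.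
\end{proof}

The hypothesis that needs work is that the quotient is a domain; it is what identifies the quotient with the Rees algebra. Our equations $L_i$ will each have degree one in a variable that does not occur in the earlier equations, so primeness can be propagated one equation at a time.

\begin{lemma}\label{lem:prime}
Let $A$ be a domain, $0\ne u\in A$, and let $w\in A$ be a nonzerodivisor on $A/uA$. Then $A[x]/(ux-w)$ is a domain.
\end{lemma}

\begin{proof}
Suppose $ug=(ux-w)h$ in $A[x]$. Modulo $u$ this reads $wh=0$ in $(A/uA)[x]$, so $h=uh'$, and cancelling $u$ gives $g=(ux-w)h'$. Thus $u$ is a nonzerodivisor on $A[x]/(ux-w)$, which therefore embeds into its localization $A_u[x]/(x-w/u)\cong A_u$.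
\end{proof}

The condition on $w$ cannot be dropped: for $A=K[y]$ and $u=w=y$ the polynomial $ux-w=y(x-1)$ is reducible.

The four cubics are maximal minors. For the matrix
\begin{equation}\label{eq:M}
M=\begin{pmatrix} b_1&-a_1&0&0\\ b_2&-a_2&b_2&-a_2\\ 0&0&b_3&-a_3\end{pmatrix},
\end{equation}
delete column $1$ or $2$ and expand along the first row, or delete column $3$ or $4$ and expand along the last row. The minors are $-a_1p_{23}$, $b_1p_{23}$, $-a_3p_{12}$, $b_3p_{12}$, so $\Delta_1,\dots,\Delta_4$ are the generators in \eqref{eq:cubics}, and
\[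
L_1=b_1T_1-a_1T_2,\qquad L_2=(T_1+T_3)b_2-a_2(T_2+T_4),\qquad L_3=T_3b_3-a_3T_4 .
\]

\begin{proposition}\label{prop:linpow}
Let $a_1,\dots,b_3$ be linear forms in a polynomial ring $S$ such that $a_1,b_1$ are linearly independent, $a_1,a_2$ are linearly independent, $a_3\ne0$,
\[
b_2\notin U_2=\operatorname{span}(a_1,b_1,a_2)\qquad\text{and}\qquad b_3\notin U_3=\operatorname{span}(a_1,b_1,a_2,b_2,a_3).
\]
Then the ideal \eqref{eq:cubics} has linear powers. This applies in cases \textup{(G)} and \textup{(T)}.
\end{proposition}

\begin{proof}
For a subspace $U\subset S_1$ let $K[U]$ be the subring it generates; if $U\subset U'$, then $K[U']$ is a polynomial ring over $K[U]$. By hypothesis $b_2$ is a variable over $K[U_2]$ and $b_3$ is a variable over $K[U_3]$. In particular $p_{23}=a_2b_3-a_3b_2\ne0$, so $I\ne0$. Give the $T_j$ degree $1$. All rings below are then quotients of polynomial rings by quadrics, so nonzero linear forms stay nonzero in them. Put $w=a_2(T_2+T_4)$.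

\emph{The equation $L_1$.} It has degree one in $T_1$ with coprime coefficients $b_1$ and $a_1T_2$, so it is irreducible. Hence $A=K[U_2][T_1,\dots,T_4]/(L_1)$ and $B=K[U_2][T_1,T_2,T_4]/(L_1)$ are domains, and $w\ne0$ in $B$.

\emph{The equation $L_2$.} Eliminating $T_3$ gives $A/(T_1+T_3)\cong B$, on which $w$ is a nonzerodivisor. By Lemma~\ref{lem:prime} with $u=T_1+T_3$ and $x=b_2$, the ring $D=A[b_2]/(L_2)$ is a domain.

\emph{The ring $C=D/(T_3)$.} To adjoin $L_3$ we need to know the zerodivisors modulo $T_3$. We have $C=B[b_2]/(T_1b_2-w)$ and $B/(T_1)=K[U_2][T_2,T_4]/(a_1T_2)$, whose zerodivisors form the union of the primes $(a_1)$ and $(T_2)$. Neither prime contains $T_2+T_4$, and neither contains $a_2$, because $a_1,a_2$ are independent. So $w$ is a nonzerodivisor on $B/(T_1)$, and $C$ is a domain by Lemma~\ref{lem:prime}.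

\emph{The equation $L_3$.} The ring $A'=K[U_3][T_1,\dots,T_4]/(L_1,L_2)$ is $D$ or $D[a_3]$, and $A'/(T_3)$ is $C$ or $C[a_3]$. Both are domains, $T_3\ne0$ in $A'$, and $a_3T_4\ne0$ in $A'/(T_3)$. By Lemma~\ref{lem:prime} with $u=T_3$ and $x=b_3$, the ring $A'[b_3]/(L_3)$ is a domain.

The rings $S[T]/(L_1)$, $S[T]/(L_1,L_2)$ and $S[T]/(L_1,L_2,L_3)$ are polynomial rings over $A$, $A'$ and $A'[b_3]/(L_3)$, so they are domains. The element $L_2$ is nonzero in the first and $L_3$ in the second, since their coefficients of $b_2$ and $b_3$ are nonzero. So $L_1,L_2,L_3$ is a regular sequence, and Lemma~\ref{lem:rees} applies. The hypotheses hold in case (G), and in case (T) they hold with $U_2=\operatorname{span}(x_0,x_1)$, $U_3=\operatorname{span}(x_0,x_1,x_2)$.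
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The ideal has linear powers by Proposition~\ref{prop:linpow}, and $\alpha(I)=3$, $c(I)=2$ by Proposition~\ref{prop:first}. By \eqref{eq:incl}, Lemma~\ref{lem:ord} applies with $d=3$, $F_1=p_{23}$, $F_2=p_{13}$, $F_3=p_{12}$, each $F_i$ being a nonzero quadric that does not involve $a_i,b_i$. It gives $\mathrm v(I^k)=3k-1$.
\end{proof}

\section{Arrangements of planes}\label{sec:planes}

To make $c(I)$ large while keeping $\mathrm v(I^k)=\alpha(I)k-1$, we look at the matrix \eqref{eq:M} again. Its rows are the generic vectors of the three planes $\langle\varepsilon_1,\varepsilon_2\rangle$, $\langle\varepsilon_1+\varepsilon_3,\varepsilon_2+\varepsilon_4\rangle$, $\langle\varepsilon_3,\varepsilon_4\rangle$ in $K^4$, where $\varepsilon_1,\dots,\varepsilon_4$ is the standard basis. This suggests the following construction.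

Let $d\ge3$ and $[d]=\{1,\dots,d\}$. Let $E_i=\langle u_i,v_i\rangle$, $i\in[d]$, be $2$-dimensional subspaces of $K^{d+1}$, and write $E_Y=\sum_{i\in Y}E_i$ for $Y\subset[d]$. Let $S=K[a_1,b_1,\dots,a_d,b_d]$ and $P_i=(a_i,b_i)$, let $M$ be the $d\times(d+1)$ matrix with rows $r_i=a_iu_i+b_iv_i$, and let $I$ be the ideal of maximal minors of $M$. We consider two conditions of general position:
\begin{align*}
(\ast)\qquad&\dim E_Y\ge|Y|+1\quad\text{for all }\emptyset\ne Y\subset[d];\\
(\ast\ast)\qquad&\dim E_Y\ge|Y|+2\quad\text{whenever }2\le|Y|\le d-1 .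
\end{align*}
Condition $(\ast\ast)$ implies $(\ast)$: the case $|Y|=1$ is automatic, and for $Y=[d]$ already $E_{[d-1]}=K^{d+1}$. We shall see that $(\ast)$ gives linear powers and the $\mathrm v$-numbers, while $(\ast\ast)$ gives $c(I)=d-1$. Since $K$ may be finite, the existence of such planes needs a construction.

\begin{lemma}\label{lem:exist}
For every field $K$ and every $d\ge3$ there are planes $E_1,\dots,E_d\subset K^{d+1}$ satisfying $(\ast\ast)$.
\end{lemma}

\begin{proof}
For $d=3$ the condition says that any two of the planes span $K^4$, which holds for the three planes above. Suppose $E_1=\langle u,v\rangle,E_2,\dots,E_d\subset K^{d+1}$ satisfy $(\ast\ast)$. There is a vector $h\in K^{d+1}\setminus\bigcup_iE_i$: over an infinite field a vector space is not a finite union of proper subspaces, and if $|K|=q$, then $|\bigcup_iE_i|\le d(q^2-1)+1<dq^2\le q^{d+1}$ because $d\le2^{d-1}\le q^{d-1}$. In $K^{d+1}\oplus K\varepsilon$ define the planes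
\[
E_1'=\langle u-\varepsilon,v\rangle,\qquad E_j'=E_j\ \ (2\le j\le d),\qquad E_{d+1}'=\langle\varepsilon,h\rangle .
\]
Let $Y\subset[d+1]$ with $2\le|Y|\le d$; we show $\dim E'_Y\ge|Y|+2$.

Suppose $d+1\notin Y$. The projection along $\varepsilon$ maps $E'_Y$ onto $E_Y$, which settles the case $|Y|\le d-1$. If $Y=[d]$, then $E'_Y$ contains $E_2+\dots+E_d=K^{d+1}$ and $u-\varepsilon$, so it has dimension $d+2$.

Suppose $Y=Y_0\cup\{d+1\}$ with $1\le|Y_0|\le d-1$. Since $\varepsilon\in E'_Y$, we have $E'_Y=K\varepsilon\oplus(E_{Y_0}+Kh)$. If $|Y_0|\ge2$, the dimension is at least $1+|Y_0|+2=|Y|+2$. If $|Y_0|=1$, it is $1+3=|Y|+2$ because $h\notin E_{Y_0}$.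
\end{proof}

We shall need to know that certain determinants in the generic rows $r_j$ are nonzero polynomials. It suffices to specialize each $r_j$ to $u_j$ or $v_j$ so that the determinant is nonzero, and Rado's theorem \cite{Rado} tells when this is possible: \emph{for a finite family $(A_j)_{j\in X}$ of finite sets of vectors, there are linearly independent vectors $w_j\in A_j$, $j\in X$, if and only if $\bigcup_{j\in Y}A_j$ has rank at least $|Y|$ for every $Y\subset X$.} If $A_j$ is the image of $\{u_j,v_j\}$ in $K^{d+1}/E_Z$, this rank is $\dim E_{Y\cup Z}-\dim E_Z$.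

\begin{proposition}\label{prop:star}
If $(\ast)$ holds, then $I$ has linear powers and satisfies the hypotheses of Lemma~\ref{lem:ord} with
\[
F_i=\det(r_1,\dots,r_{i-1},r_{i+1},\dots,r_d,u_i,v_i).
\]
In particular $\alpha(I)=d$, $c(I)\le d-1$ and $\mathrm v(I^k)=dk-1$ for all $k\ge1$.
\end{proposition}

\begin{proof}
\emph{The forms $F_i$.} Each maximal minor is linear in the row $r_i$, whose entries lie in $P_i$, so $I\subset P_i$. For $w\in K^{d+1}$, expansion along the last row gives $\det(r_1,\dots,r_d,w)\in I$. Substituting $r_i=a_iu_i+b_iv_i$, this determinant is $\pm a_iF_i$ for $w=v_i$ and $\pm b_iF_i$ for $w=u_i$; so $P_iF_i\subset I$. For $Y\subset[d]\setminus\{i\}$, condition $(\ast)$ gives $\dim E_{Y\cup\{i\}}-2\ge|Y|$. By Rado's theorem there are $w_j\in\{u_j,v_j\}$, $j\ne i$, that are linearly independent modulo $E_i$, and so $F_i$ takes a nonzero value. Thus $F_i$ is a nonzero form of degree $d-1$ that does not involve $a_i,b_i$; hence $F_i\notin P_i$ and $I\ne0$.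

\emph{Linear powers.} For $w=(w_1,\dots,w_{d+1})\in K^{d+1}$ let $w(T)=\sum_mw_mT_m$. Then $L_i=a_i\,u_i(T)+b_i\,v_i(T)$. Let $R_j=K[T,a_1,b_1,\dots,a_j,b_j]$ and $A_j=R_j/(L_1,\dots,L_j)$. We show by induction that $A_j$ is a domain; $A_0=K[T]$ is one. Let $j<d$, $\ell=u_{j+1}(T)$, $\ell'=v_{j+1}(T)$. To apply Lemma~\ref{lem:prime} we need $\ell$ to be a nonzerodivisor on $A_j/(\ell')$. In Proposition~\ref{prop:linpow} such statements came from computing the quotient rings; here we replace this by a dimension count, using the fact that $r$ forms of positive degree in a polynomial ring $R$ whose quotient has dimension at most $\dim R-r$ are a regular sequence, in any order.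

Dimension does not change under the extension $K\subset\overline K$ to an algebraic closure. Let $Z\subset\overline K^{\,d+1}\times\overline K^{\,2j}$ be the zero set of $L_1,\dots,L_j,\ell,\ell'$, and let $y$ denote the first coordinate, the value of $T$. For $Y\subset[j]$ let $Z_Y$ be the set of points of $Z$ with $Y=\{i\le j\mid u_i(y)=v_i(y)=0\}$. On $Z_Y$ the point $y$ is annihilated by $E_{Y\cup\{j+1\}}$, so it lies in a linear space of dimension
\[
d+1-\dim E_{Y\cup\{j+1\}}\le d-1-|Y|;
\]
this is where $(\ast)$ is used. For fixed $y$, the equation $L_i=0$ is void if $i\in Y$ and is one nonzero linear condition on $(a_i,b_i)$ if $i\notin Y$, so the fiber over $y$ has dimension $2j-(j-|Y|)=j+|Y|$. Hence $\dim Z_Y\le d-1+j$ for every $Y$, and $\dim Z\le d-1+j=\dim R_j-(j+2)$.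

So $L_1,\dots,L_j,\ell',\ell$ is a regular sequence in $R_j$. Thus $\ell'\ne0$ in $A_j$, and $-a_{j+1}\ell$ is a nonzerodivisor on $(A_j/(\ell'))[a_{j+1}]$. Lemma~\ref{lem:prime} with $A=A_j[a_{j+1}]$, $u=\ell'$, $w=-a_{j+1}\ell$, $x=b_{j+1}$ shows that $A_{j+1}$ is a domain. Moreover $S[T]/(L_1,\dots,L_j)$ is a polynomial ring over the domain $A_j$, and $L_{j+1}$ is nonzero in it because $\ell'\neq0$. So $L_1,\dots,L_d$ is a regular sequence in $S[T]=R_d$ with quotient the domain $A_d$, and Lemma~\ref{lem:rees} applies.
\end{proof}

\begin{example}\label{ex:path}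
Condition $(\ast)$ alone does not contradict the Conjecture. The planes $E_i=\langle\varepsilon_i,\varepsilon_{i+1}\rangle\subset K^4$, $i=1,2,3$, satisfy $(\ast)$ but not $(\ast\ast)$. With $r_i=a_i\varepsilon_i+b_i\varepsilon_{i+1}$ we get $I=(b_1b_2b_3,\,a_1b_2b_3,\,a_1a_2b_3,\,a_1a_2a_3)$. The associated primes of a monomial ideal are generated by variables, so $c(I)=1$ and $\mathrm v(I^k)=3k-1$ is the predicted value.
\end{example}

To reach $c(I)=d-1$ we need a component of the zero set of $I$ that lies on no hypersurface of degree $d-2$. The zero set consists of tuples of linearly dependent vectors, one in each plane. The natural candidate is the closure of the tuples that have a relation with all coefficients nonzero; for $d=3$ this is the cone of rank one matrices of Section~\ref{sec:cubics}. A form of degree $d-2$ that is homogeneous in each pair $(a_i,b_i)$ involves at most $d-2$ pairs, and $(\ast\ast)$ ensures that a relation with nonzero coefficients puts no condition on any $d-2$ of the vectors.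

\begin{proposition}\label{prop:starstar}
If $(\ast\ast)$ holds, then $c(I)=d-1$.
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:star} it suffices to find a graded prime $\mathfrak q_0\supseteq I$ with $\alpha(\mathfrak q_0)\ge d-1$: a minimal prime $\mathfrak q'\subset\mathfrak q_0$ of $I$ then has $\alpha(\mathfrak q')\ge d-1$.

Let $V\subset K^{2d}$ be the linear space of all $(\xi_1,\eta_1,\dots,\xi_d,\eta_d)$ with $\sum_i(\xi_iu_i+\eta_iv_i)=0$, and let $K[V]$ be the quotient of $K[\xi_1,\eta_1,\dots,\xi_d,\eta_d]$ by the linear equations of $V$; it is a polynomial ring. Let $\mathfrak q_0$ be the kernel of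
\[
\varphi\colon S\to K[V][t_1,\dots,t_d],\qquad a_i\mapsto t_i\xi_i,\quad b_i\mapsto t_i\eta_i .
\]
It is prime. The rows of $\varphi(M)$ are $t_ir_i'$ with $r_i'=\xi_iu_i+\eta_iv_i$ and $\sum_ir_i'=0$, so $\sum_i\bigl(\prod_{j\ne i}t_j\bigr)t_ir_i'=0$. The rows are linearly dependent over a domain, all maximal minors of $\varphi(M)$ vanish, and $I\subset\mathfrak q_0$.

Grade $S$ by $\mathbb N^d$, the $i$-th degree being the degree in $a_i,b_i$. If $g$ has multidegree $\lambda$, then $\varphi(g)=t^\lambda g(\xi,\eta)$. Hence $\mathfrak q_0$ contains the multihomogeneous components of its elements, and a multihomogeneous $g\in\mathfrak q_0$ vanishes on $V(\overline K)$. Let $g\in\mathfrak q_0$ have multidegree $\lambda$ with $|\lambda|\le d-2$; we must show $g=0$. Choose $Y\subset[d]$ with $|Y|=d-2$ such that $g$ involves only $a_l,b_l$ with $l\in Y$, and let $\{i,j\}=[d]\setminus Y$. By $(\ast\ast)$, $\dim(E_i+E_j)=4$, so $Q=K^{d+1}/(E_i+E_j)$ has dimension $d-3$.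

For $m\in Y$ let $G_m$ be the determinant, in a fixed basis of $Q$, of the images of the $d-3$ rows $r_l$ with $l\in Y\setminus\{m\}$ (so $G_m=1$ if $d=3$). For $Y'\subset Y\setminus\{m\}$ the set $Y'\cup\{i,j\}$ has between $2$ and $d-1$ elements, so $\dim E_{Y'\cup\{i,j\}}-4\ge|Y'|$ by $(\ast\ast)$. By Rado's theorem, $G_m\ne0$.

Take a point $(x_l,y_l)_{l\in Y}\in\overline K^{\,2(d-2)}$ at which no $G_m$ vanishes, and put $\rho_l=x_lu_l+y_lv_l$. The $d-2$ vectors $\rho_l$ are dependent in $Q\otimes\overline K$: there are $\gamma_l\in\overline K$, not all zero, with $\sum_{l\in Y}\gamma_l\rho_l\in(E_i+E_j)\otimes\overline K$. If some $\gamma_m$ were zero, this would be a nontrivial relation among vectors with determinant $G_m\ne0$; so all $\gamma_l$ are nonzero. Choosing vectors in $E_i\otimes\overline K$ and $E_j\otimes\overline K$ that cancel the sum, we obtain a point of $V(\overline K)$ with coordinates $(\gamma_lx_l,\gamma_ly_l)$ for $l\in Y$. At this point $g$ has the value $\prod_l\gamma_l^{\lambda_l}\cdot g\bigl((x_l,y_l)_l\bigr)$, which must be zero. Therefore the polynomial $g\prod_mG_m$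 vanishes on $\overline K^{\,2(d-2)}$, and $g=0$.
\end{proof}

Together, Lemma~\ref{lem:exist} and Propositions~\ref{prop:star} and~\ref{prop:starstar} give the case $s=1$ of Theorem~\ref{thm:B}. To prescribe any $s\le c$, multiply by an irreducible form of degree $s$ in new variables. This only shifts the resolutions, leaves $c$ unchanged, and adds a height-one prime with a witness of degree $\alpha k-s$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $d=c+1\ge3$, choose planes satisfying $(\ast\ast)$, and let $I\subset S$ be the ideal constructed above. Let $S'=S[z_1,z_2,z_3]$, and let $\Phi=z_1$ if $s=1$ and $\Phi=z_1^{s-1}z_2+z_3^s$ if $s\ge2$. The form $\Phi$ of degree $s$ is irreducible over every field: for $s\ge2$ it has degree one in $z_2$ with coprime coefficients. Put $I'=\Phi\cdot IS'$.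

Since $S'$ is free over $S$, the ideal $I^kS'$ has a linear resolution, and so does $I'^k=\Phi^kI^kS'\cong I^kS'(-sk)$. Also $\alpha(I')=d+s$.

A prime containing $I'$ contains $\Phi$ or $I$. If a prime $\mathfrak Q$ of $S'$ contains $I$, then $\mathfrak Q\cap S$ contains a minimal prime $\mathfrak q$ of $I$, and $\mathfrak Q$ contains the prime $\mathfrak qS'$. No $\mathfrak qS'$ contains $\Phi$, whose coefficients in $S$ are units, and $(\Phi)$ contains no nonzero element of $S$. Hence the minimal primes of $I'$ are $(\Phi)$ and the $\mathfrak qS'$. As $\alpha(\mathfrak qS')=\alpha(\mathfrak q)$, Lemma~\ref{lem:lower} and Proposition~\ref{prop:starstar} give $c(I')=\max(s,d-1)=c$.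

Lemma~\ref{lem:heightone}, with $F=G=\Phi$, $L=IS'$ and $0\ne l\in I_d$, gives $\mathrm v(I'^k)\le(d+s)k-s$. For the reverse inequality let $h$ be a witness for $\mathfrak q\in\operatorname{Ass}(I'^k)$.

If $\Phi^k\nmid h$, then $\Phi$ divides every $g\in\mathfrak q$, because $\Phi^k\mid gh$. The nonzero prime $\mathfrak q$ lies in the height-one prime $(\Phi)$, so $\mathfrak q=(\Phi)$, and $0\ne h\Phi\in I'^k$ gives $\deg h\ge(d+s)k-s$.

If $h=\Phi^kh'$, then $(I^kS':h')=\mathfrak q$, and $\mathfrak q_1=\mathfrak q\cap S$ is a prime containing $I$. Write $h'=\sum_\mu h'_\mu z^\mu$ with forms $h'_\mu\in S$. Since $I^kS'=\bigoplus_\mu I^kz^\mu$, we get $h'_\mu\mathfrak q_1\subset I^k$ for all $\mu$. Lemma~\ref{lem:ord}(b), applied to a nonzero $h'_\mu$, gives $\deg h'\ge dk-1$, so $\deg h\ge(d+s)k-1\ge(d+s)k-s$.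

Hence $\mathrm v(I'^k)=\alpha(I')k-s$ for all $k\ge1$.
\end{proof}

\section{Few variables}\label{sec:few}

In at most three variables, an ideal without associated primes of height one has a quotient of dimension at most one. There a linear resolution produces witnesses of degree $\alpha(I)k-1$, so the Conjecture holds as soon as $c(I)=1$. Whether $c(I)=1$ is forced depends on whether every closed point of $\mathbb P^2_K$ lies on a line defined over $K$.

\subsection*{Regularity}
For a finitely generated graded module $N\ne0$, the vector space $\operatorname{Tor}_i^S(N,K)$ records the degrees of the generators of the $i$-th module in the minimal resolution of $N$, and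
\[
\operatorname{reg}N=\max\{j-i\mid\operatorname{Tor}_i^S(N,K)_j\ne0\}.
\]
Let $J$ be a nonzero proper graded ideal. Then $\operatorname{reg}J=\operatorname{reg}S/J+1$. The $i$-th module in the minimal resolution of $J$ is generated in degrees $\ge\alpha(J)+i$, so $J$ has a $\delta$-linear resolution if and only if $\alpha(J)\ge\delta\ge\operatorname{reg}J$. The modules $\operatorname{Tor}_i^S(N,K)$ are also the homology of the Koszul complex of $x_1,\dots,x_n$ on $N$, whose $i$-th term is a sum of copies of $N(-i)$. This gives $\operatorname{Tor}_n^S(N,K)\cong(0:_N\mathfrak m)(-n)$. It also shows that if $N$ has finite length, then $\operatorname{reg}N$ is the largest degree $r$ with $N_r\ne0$: the terms of the complex give $\operatorname{reg}N\le r$, and $N_r\subset(0:_N\mathfrak m)$ gives equality.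

The ring $S/J$ is \emph{Cohen--Macaulay of dimension one} if $\dim S/J=1$ and $\mathfrak m\notin\operatorname{Ass}(J)$; then $\dim S/\mathfrak p=1$ for all $\mathfrak p\in\operatorname{Ass}(J)$. If $\dim S/J=1$, the Hilbert function $H(j)=\dim_K(S/J)_j$ is eventually a constant, the \emph{multiplicity} $\mu$. Extending the field $K$ changes neither $H$, nor the graded dimensions of the $\operatorname{Tor}_i^S(S/J,K)$, nor the dimension of $S/J$, nor whether $(0:_{S/J}\mathfrak m)$ vanishes.

\begin{lemma}\label{lem:dimone}
Let $R=S/J$ be Cohen--Macaulay of dimension one with multiplicity $\mu$. Then $\operatorname{reg}R$ is the least $r$ with $H(r)=\mu$. If $K$ is infinite, there is a linear form $z$ that is a nonzerodivisor on $R$, and $z\colon R_j\to R_{j+1}$ is bijective for $j\ge\operatorname{reg}R$.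
\end{lemma}

\begin{proof}
We may assume $K$ infinite. The linear parts of the associated primes are finitely many proper subspaces of $S_1$, so some $z\in S_1$ avoids them and is a nonzerodivisor. The ring $\overline R=R/zR$ has finite length, and $\dim_K\overline R_j=H(j)-H(j-1)$. As $z$ is a nonzerodivisor on $S$ and on $R$, the minimal resolution of $R$ reduces modulo $z$ to the minimal resolution of $\overline R$ over the polynomial ring $S/zS$. So $\operatorname{reg}R$ is the top degree $r$ of $\overline R$. Since $\overline R$ is generated in degree one as an algebra, $\overline R_j\ne0$ exactly for $0\le j\le r$. Thus $H$ increases strictly up to $r$ and is constant from $r$ on, and the injective maps $z\colon R_j\to R_{j+1}$ are bijective for $j\ge r$.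
\end{proof}

\begin{lemma}\label{lem:witness}
Let $J$ be a proper graded ideal with a $\delta$-linear resolution.
\begin{itemize}
\item[(a)] If $\mathfrak m\in\operatorname{Ass}(J)$, then $\mathfrak m$ has a witness of degree $\delta-1$.
\item[(b)] If $S/J$ is Cohen--Macaulay of dimension one, every $\mathfrak p\in\operatorname{Ass}(J)$ has a witness of degree $\delta-1$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $R=S/J$.

(a) The witnesses for $\mathfrak m$ represent the nonzero homogeneous elements of $(0:_R\mathfrak m)\cong\operatorname{Tor}_n^S(R,K)(n)$. Since $\operatorname{Tor}_n^S(R,K)\cong\operatorname{Tor}_{n-1}^S(J,K)$ is concentrated in degree $\delta+n-1$, they have degree $\delta-1$.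

(b) Let $N=(0:_R\mathfrak p)\ne0$. We claim that $N_{\delta-1}\ne0$. The module $N$ is the kernel of the map $R\to R^m$ given by generators of $\mathfrak p$, so it is compatible with field extension. The claim does not use that $\mathfrak p$ is prime, so for its proof we may assume $K$ infinite and take $z$ as in Lemma~\ref{lem:dimone}. Multiplication by $z$ is injective on $N$, so $N_j\ne0$ for all large $j$. Let $j\ge\delta-1=\operatorname{reg}R$ and $0\ne y\in N_{j+1}$. Write $y=zy'$ with $y'\in R_j$. Then $z\mathfrak py'=0$, so $\mathfrak py'=0$ and $0\ne y'\in N_j$. Descending induction proves the claim.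

Back over $K$, take $0\ne y\in N_{\delta-1}$. If the annihilator of $y$ were larger than $\mathfrak p$, then $Sy$ would be a shifted proper quotient of the one-dimensional domain $S/\mathfrak p$, hence a nonzero submodule of $R$ of finite length, and $\mathfrak m$ would be associated to $J$. So a form representing $y$ is a witness for $\mathfrak p$.
\end{proof}

\subsection*{The condition on the field}
We use two standard facts: a real closed field $K$ has $[\overline K:K]=2$, and, by the Artin--Schreier theorem, a field with $1<[\overline K:K]<\infty$ is real closed.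

\begin{lemma}\label{lem:field}
If $K$ is neither algebraically closed nor real closed, some $\theta\in\overline K$ has degree at least $3$ over $K$.
\end{lemma}

\begin{proof}
Suppose all elements of $\overline K$ have degree at most $2$. First, $K$ is perfect. Otherwise $K$ has characteristic $\ell>0$ and there is $s\in K\setminus K^\ell$. Let $\eta^{\ell^2}=s$; then $\eta^\ell\notin K$, so $\eta\notin K$. The minimal polynomial of $\eta$ divides $(X-\eta)^{\ell^2}$, so it is $X^2-2\eta X+\eta^2$. Then $2\eta\in K$ forces $\ell=2$, and $\eta^2\in K$ is a contradiction. So every finite extension of $K$ is simple and has degree at most $2$. If $\theta\in\overline K\setminus K$, then $K(\theta,\eta)=K(\theta)$ for every $\eta\in\overline K$, so $[\overline K:K]=2$. By Artin--Schreier, $K$ is algebraically closed or real closed.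
\end{proof}

\subsection*{The cases in which the Conjecture holds}

\begin{proposition}\label{prop:positive}
The Conjecture holds if $n\le2$, or if $n=3$ and $[\overline K:K]\le2$.
\end{proposition}

\begin{proof}
We first show that every graded prime $\mathfrak q$ of height at least $2$ has $\alpha(\mathfrak q)=1$. This is true for $\mathfrak q=\mathfrak m$, so let $n=3$ and $\operatorname{ht}\mathfrak q=2$. By the Nullstellensatz the forms in $\mathfrak q$ have a common zero $(\theta_1:\theta_2:\theta_3)\in\mathbb P^2(\overline K)$. The kernel of $S\to\overline K[t]$, $x_i\mapsto\theta_it$, is a graded prime that contains $\mathfrak q$ and is properly contained in $\mathfrak m$, so it equals $\mathfrak q$. Since $[\overline K:K]\le2$, the three elements $\theta_i$ are linearly dependent over $K$, and the relation is a linear form in $\mathfrak q$. This is the only use of the hypothesis on $K$.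

Let $I$ have linear powers; it is generated in degree $\alpha(I)$. By Lemma~\ref{lem:lower} we need only show $\mathrm v(I^k)\le\alpha(I)k-c(I)$.

Suppose $I$ has an associated prime of height one. By the above, $c(I)=\deg F$ for some associated prime $(F)$ with $F$ an irreducible form. Write $I=GL$ with $G$ the greatest common divisor of the generators of $I$. Then $F\mid G$, the ideal $L$ is generated in degree $\alpha(L)$, and its generators have no common factor, so one of them is not divisible by $F$. Lemma~\ref{lem:heightone} gives the inequality.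

Otherwise $c(I)=1$ and $\dim S/I^k\le n-2\le1$. For each $k$, either $\mathfrak m\in\operatorname{Ass}(I^k)$, or $S/I^k$ is not of finite length and is Cohen--Macaulay of dimension one. Lemma~\ref{lem:witness} with $J=I^k$ and $\delta=\alpha(I)k$ gives $\mathrm v(I^k)\le\alpha(I)k-1$.
\end{proof}

\subsection*{A closed point and a fat point in the plane}
If $\theta$ has degree $e\ge3$ over $K$, the point $(1:\theta:\theta^2)$ defines a prime $\mathfrak p$ of multiplicity $e$ with $\alpha(\mathfrak p)=2$. We add a second component that a witness for $\mathfrak p$ has to contain, and we choose it so that the union has a linear resolution. By Lemma~\ref{lem:dimone}, a Cohen--Macaulay quotient of $K[x,y,z]$ of dimension one by an ideal $J$ with $J_{e-1}=0$ has regularity at most $e-1$ exactly when its multiplicity is $\dim_KS_{e-1}=\binom{e+1}2=e+\binom e2$. A rational point taken with order of vanishing $e-1$ has the missing multiplicity $\binom e2$.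

\begin{proposition}\label{prop:three}
Let $\theta\in\overline K$ have degree $e\ge3$ over $K$. Let $S=K[x,y,z]$, let $\mathfrak p$ be the kernel of $S\to K(\theta)[t]$, $(x,y,z)\mapsto(t,\theta t,\theta^2t)$, let $P=(x,y)$, and put $I=\mathfrak p\cap P^{e-1}$. Then $I$ has linear powers, $\alpha(I)=e$, $c(I)=2$ and $\mathrm v(I)=e-1$.
\end{proposition}

\begin{proof}
\emph{Components.} The prime $\mathfrak p$ contains $xz-y^2$, and it contains no nonzero linear form since $1,\theta,\theta^2$ are linearly independent over $K$; so $\alpha(\mathfrak p)=2$. The monomials of degree $j$ map to $t^j\theta^i$ with $0\le i\le2j$, and all these exponents occur, so $\dim_K(S/\mathfrak p)_j=\min(2j+1,e)$. Thus $S/\mathfrak p$ has dimension one and multiplicity $e$. The ring $S/P^{e-1}$ is the polynomial ring in $z$ over $K[x,y]/(x,y)^{e-1}$, so $P^{e-1}$ is $P$-primary and the multiplicity is the number $\binom e2$ of monomials in $x,y$ of degree at most $e-2$. As $\mathfrak p\ne P$ are primes of height two, $\operatorname{Ass}(I)=\{\mathfrak p,P\}$, $c(I)=2$, the ring $S/I$ is Cohen--Macaulay of dimension one,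 and $S/(\mathfrak p+P^{e-1})$ has finite length. The exact sequence
\[
0\to S/I\to S/\mathfrak p\oplus S/P^{e-1}\to S/(\mathfrak p+P^{e-1})\to0
\]
shows that $S/I$ has multiplicity $e+\binom e2=\binom{e+1}2$.

\emph{Linear resolution.} A form of degree $e-1$ in $P^{e-1}$ is a binary form $\psi(x,y)$. If it lies in $\mathfrak p$, then $\psi(1,\theta)=0$, so $\psi=0$ because $\theta$ has degree $e$. Hence $I_{e-1}=0$, $\alpha(I)\ge e$, and $\dim_K(S/I)_{e-1}=\binom{e+1}2$ is the multiplicity. By Lemma~\ref{lem:dimone}, $\operatorname{reg}I\le e$. So $I$ has an $e$-linear resolution and $\alpha(I)=e$.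

\emph{Linear powers.} For a graded ideal $I$ with $\dim S/I\le1$ one has $\operatorname{reg}(I^k)\le k\operatorname{reg}(I)$ \cite{GGP,Chandler}; see also \cite{CH}, where $\operatorname{reg}(IN)\le\operatorname{reg}I+\operatorname{reg}N$ is shown if $\dim S/I\le1$. Here $\operatorname{reg}(I^k)\le ek=\alpha(I^k)$, so every $I^k$ has a linear resolution.

\emph{The $\mathrm v$-number.} If $f$ is a witness for $\mathfrak p$, then $fg\in P^{e-1}$ for some $g\in\mathfrak p\setminus P$, so $f$ lies in the primary ideal $P^{e-1}$ and $\deg f\ge e-1$. If $f$ is a witness for $P$, then $0\ne fx\in I$ and again $\deg f\ge e-1$. Finally $(I:x^{e-1})=(\mathfrak p:x^{e-1})=\mathfrak p$, because $x^{e-1}\in P^{e-1}\setminus\mathfrak p$.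
\end{proof}

\begin{example}\label{ex:Q}
Let $K=\mathbb Q$, $\theta=\sqrt[3]2$, $e=3$. The cubic monomials $x^3,x^2y,xy^2,y^3,x^2z,xyz,y^2z$ span $(P^2)_3$ and take the values $1,\theta,\theta^2,2,\theta^2,2,2\theta$ at $(1,\theta,\theta^2)$. So $I_3$ has dimension $7-3=4$, and since $I$ is generated in degree $3$,
\[
I=(y^3-2x^3,\;xyz-2x^3,\;x^2z-xy^2,\;y^2z-2x^2y)\subset\mathbb Q[x,y,z].
\]
The Conjecture asks for a linear witness; it would have to be a line that is singular at $(0:0:1)$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $n\le2$, or $n=3$ and $K$ is algebraically closed or real closed, the Conjecture holds by Proposition~\ref{prop:positive}. If $n=3$ and $K$ is any other field, Lemma~\ref{lem:field} and Proposition~\ref{prop:three} give an ideal with linear powers and $\mathrm v(I)=e-1>e-2=\alpha(I)-c(I)$. If $n\ge4$, the ideal of case (T) has linear powers by Proposition~\ref{prop:linpow}, and $\mathrm v(I)=2>1=\alpha(I)-c(I)$ by Proposition~\ref{prop:first}. In the last two cases the Conjecture fails for $k=1$.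
\end{proof}

\begin{thebibliography}{9}

\bibitem{BMS}
Prativa Biswas, Mousumi Mandal and Kamalesh Saha, \emph{Asymptotic behaviour and stability index of v-numbers of graded ideals}, arXiv:2402.16583 (2024).

\bibitem{Chandler}
Chandler, Comm. Algebra 25 (1997).

\bibitem{CH}
Conca and Herzog, Collect. Math. 54 (2003).

\bibitem{GGP}
Geramita, Gimigliano and Pitteloud, Math. Ann. 301 (1995).

\bibitem{Rado}
Rado, Quart. J. Math. Oxford 13 (1942), 83--89.

\end{thebibliography}
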